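# Eigenfunctions of a metric graph that vanish on no edge

## 1. A first guess, tested on an interval, a star and a tadpole

Take a network of strings glued together at their ends, and let it vibrate in a pure mode. Must the whole network move, or can some string stay at rest? A natural first guess is that, apart from finitely many exceptions, every mode moves every string. A solution of $-u''=\lambda u$ that vanishes on an interval vanishes on the whole string, and motion on one string should leak through the junctions into the others. To test this guess we fix the terms.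

**Definition (metric graph).** $\mathcal G$ is a compact, connected metric graph: a connected graph with finitely many vertices and finitely many edges, with at least one edge. Loops and multiple edges are allowed. Each edge $\mathsf e$ has a length $0<\ell_{\mathsf e}<\infty$ and is identified with $[0,\ell_{\mathsf e}]$. We write $E,V$ for the numbers of edges and vertices, $|\mathcal G|=\sum_{\mathsf e}\ell_{\mathsf e}$, and $|\cdot|$ for Lebesgue measure on $\mathcal G$. The identification orients $\mathsf e$ from its $0$-end, at the vertex $o(\mathsf e)$, to its $\ell_{\mathsf e}$-end, at $t(\mathsf e)$; for a loop, $o(\mathsf e)=t(\mathsf e)$.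

**Definition (Laplacian with natural conditions).** $-\Delta=-\frac{d^2}{dx^2}$ acts edgewise on the functions $u$ that are $H^2$ on each edge, are continuous on $\mathcal G$, and satisfy at every vertex $v$ the Kirchhoff condition $\sum\partial u(v)=0$. The sum runs over all edge ends at $v$, and each derivative is taken from $v$ into the edge. Thus a $0$-end contributes $u'(0)$ and an $\ell_{\mathsf e}$-end contributes $-u'(\ell_{\mathsf e})$.

This operator is self-adjoint and nonnegative with compact resolvent. Its eigenvalues, with multiplicity, are $0=\lambda_1\le\lambda_2\le\dots\to\infty$, and there is an orthonormal basis $(\psi_n)$ of $L^2(\mathcal G)$ with $\psi_n$ an eigenfunction for $\lambda_n$. We call such a basis an *orthonormal eigenbasis*. Eigenfunctions may be real or complex, and the inner product is linear in the first argument. We call an eigenfunction *fully supported* if it vanishes identically on no edge. If $\lambda=k^2>0$, an eigenfunction is $A\cos kx+B\sin kx$ on each edge, so it has finitely many zeros on every edge where it is not identically zero; hence "fully supported"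 means $|\{\psi\neq0\}|=|\mathcal G|$.

**Interval and circle.** On the interval $[0,\ell]$, with two vertices of degree one, the eigenfunctions are the multiples of $\cos(\pi jx/\ell)$. On a circle (one loop) they are the combinations of $\cos(2\pi jx/\ell)$ and $\sin(2\pi jx/\ell)$. All are fully supported, and the guess holds, trivially, since there is only one edge.

**Star with three edges of length $1$.** Let $y=0$ at the leaves, so that $u=r_i\cos ky$ on edge $i$. With $h$ the central value, the conditions are $r_i\cos k=h$ and $\sin k\sum_ir_i=0$. If $\cos k\ne0$, all $r_i$ are equal and nonzero, and $\sin k=0$. This gives the simple eigenvalues $k=\pi j$, whose eigenfunctions are fully supported. If $\cos k=0$, then $h=0$ and the only condition is $r_1+r_2+r_3=0$, a two-dimensional eigenspace. Here the choice of basis matters. The orthogonal vectors $(1,-1,0)$ and $(1,1,-2)$ give one function that vanishes on an edge, while the orthogonal vectors $(1,2,-3)$ and $(5,-4,-1)$ give none.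

**Tadpole.** Take a loop of length $1$ and a pendant edge of length $a$ attached to it, with $a$ irrational. On the loop put $u=p\cos k(x-\frac12)+q\sin k(x-\frac12)$, on the pendant $u=r\cos ky$ with the leaf at $y=0$. The conditions at the central vertex are
$$q\sin\tfrac k2=0,\qquad p\cos\tfrac k2=r\cos ka,\qquad 2p\sin\tfrac k2+r\sin ka=0 .$$
If $k=2\pi j$, then $\sin ka\neq0$ because $2ja$ is not an integer. So $r=0$, hence $p=0$, and the eigenvalue is simple with eigenfunction $\sin2\pi jx$ on the loop and $0$ on the pendant. No choice of basis avoids these infinitely many modes, and the first guess is **false**.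

For every other $k>0$ we have $q=0$. If $p=0$, then $r\cos ka=r\sin ka=0$, so $r=0$; if $r=0$, then likewise $p=0$. Hence all other eigenfunctions are fully supported. There are infinitely many of them in every orthonormal eigenbasis: the loop modes are orthogonal to the infinite-dimensional space of functions supported on the pendant, so the other members must span a space of infinite dimension.

So the guess must be weakened from "all but finitely many" to "infinitely many". That is a conjecture posed by Matthias Hofmann, James B. Kennedy, Delio Mugnolo and Marvin Plümer in "On Pleijel's nodal domain theorem for quantum graphs", arXiv:2012.05808 (2020).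

**Conjecture.** On every compact, connected metric graph there is an orthonormal eigenbasis $(\psi_n)$ with a subsequence $(\psi_{n_k})$ none of whose members vanishes identically on any edge. In other words, for this basis $1$ is a point of accumulation of $|\{\psi_n\ne0\}|/|\mathcal G|$ (a value attained infinitely often counts as a point of accumulation).

The two formulations agree. For $\lambda_n>0$ the number $|\{\psi_n\neq0\}|$ is a sum of edge lengths, so it takes only finitely many values, and a subsequence tending to $|\mathcal G|$ is eventually equal to $|\mathcal G|$.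

The danger is that on a complicated graph every high mode might miss some edge, with the missed edge depending on the mode. This does not happen, for any basis. Let $\beta=E-V+1\ge0$ be the first Betti number of $\mathcal G$, the number of independent cycles: it is $0$ for the star, $1$ for the tadpole, $2$ for two loops at a vertex.

**Theorem A.** Let $(\psi_n)$ be *any* orthonormal basis of $L^2(\mathcal G)$ with $\psi_n$ an eigenfunction for $\lambda_n$. Then infinitely many $\psi_n$ are fully supported. More precisely,
$$\limsup_{n\to\infty}\ \min_{\mathsf e}\ \frac{|\mathcal G|}{\ell_{\mathsf e}}\int_{\mathsf e}|\psi_n|^2\,dx\ \ge\ \frac1{1+\beta}. \tag{1}$$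

Since orthonormal eigenbases exist, Theorem A shows that the conjecture is true.

## 2. Commensurable lengths: an eigenspace computed exactly

There is one case in which everything can be written down. Put
$$d(\kappa)=\max_{\mathsf e}\operatorname{dist}(\kappa\ell_{\mathsf e},2\pi\mathbb Z)\qquad(\kappa\in\mathbb R),$$
and suppose that $d(\kappa)=0$ for some $\kappa>0$: every edge holds a whole number of waves. Then $d(j\kappa)=0$ for all $j\in\mathbb N$, so there are arbitrarily large such frequencies.

Let $u=A_{\mathsf e}\cos\kappa x+B_{\mathsf e}\sin\kappa x$ on each edge. At both ends $u$ takes the value $A_{\mathsf e}$. Its derivatives into the edge are $\kappa B_{\mathsf e}$ at the $0$-end and $-\kappa B_{\mathsf e}$ at the $\ell_{\mathsf e}$-end. So $u$ is in the domain exactly when all $A_{\mathsf e}$ are equal (continuity and connectedness) and $B$ is a circulation in the following sense.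

**Definition (circulations and the space $W$).** Let
$$Z=\Big\{b\in\mathbb C^E:\ \sum_{o(\mathsf e)=v}b_{\mathsf e}-\sum_{t(\mathsf e)=v}b_{\mathsf e}=0\ \text{ for all vertices } v\Big\},$$
$$W=\{(a,b)\in\mathbb C^E\times\mathbb C^E:\ a_{\mathsf e}=c\ \text{for all }\mathsf e\text{ and some }c\in\mathbb C,\ b\in Z\}.$$

For the tadpole, $Z$ consists of all $b$ that vanish on the pendant, because the leaf condition kills the pendant entry and the loop cancels itself. For two parallel edges oriented the same way, $Z=\{(b,-b)\}$.

In general $\dim Z=\beta$. Indeed $Z$ is the kernel of the $V\times E$ incidence matrix. A row vector $f$ annihilates this matrix from the left iff $f(o(\mathsf e))=f(t(\mathsf e))$ for all $\mathsf e$, that is, iff $f$ is constant, since $\mathcal G$ is connected. So the rank is $V-1$ and the kernel has dimension $E-V+1$. Hence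
$$\dim W=1+\beta. \tag{2}$$

So the eigenspace for $\kappa^2$ is a copy of $W$, and every member with $c\neq0$ is fully supported. Let $w=\cos\kappa x$ on every edge, the member with $c=1$, $b=0$, so $\|w\|^2=|\mathcal G|/2$. In a given orthonormal eigenbasis, exactly $1+\beta$ members belong to $\kappa^2$, and they span the eigenspace. By Parseval, $\sum|\langle w,\psi\rangle|^2=|\mathcal G|/2$ over these members, so one of them has $|\langle w,\psi\rangle|^2\ge\frac{|\mathcal G|}{2(1+\beta)}$. Over whole periods $\int\sin\kappa x\cos\kappa x\,dx=0$, so $\langle\psi,w\rangle=c|\mathcal G|/2$ and therefore $|c|^2\ge\frac2{(1+\beta)|\mathcal G|}$. Consequently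
$$\int_{\mathsf e}|\psi|^2=\frac{\ell_{\mathsf e}}2\big(|c|^2+|b_{\mathsf e}|^2\big)\ge\frac{\ell_{\mathsf e}}{(1+\beta)|\mathcal G|}\quad\text{for every }\mathsf e .$$
This proves Theorem A whenever $d(\kappa)=0$ for some $\kappa>0$.

## 3. Incommensurable lengths: what a quasimode does not show

If two edges have lengths $1$ and $\sqrt2$, then $d(\kappa)>0$ for all $\kappa>0$. It can still be small: $d(2\pi\cdot5)\approx0.45$ and $d(2\pi\cdot12)\approx0.18$ for these two lengths, because $5\sqrt2\approx7.07$ and $12\sqrt2\approx16.97$. In general, simultaneous approximation gives arbitrarily good frequencies.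

**Recurrence.** *There are $\kappa_m\to\infty$ with $d(\kappa_m)\to0$.* Fix $m\in\mathbb N$. Consider the $m^E+1$ points $jm(\ell_{\mathsf e}/2\pi)_{\mathsf e}$ modulo $\mathbb Z^E$, $0\le j\le m^E$, and divide $[0,1)^E$ into $m^E$ half-open cubes of side $1/m$. Two of the points lie in one cube. Let $q\ge1$ be the difference of their indices and put $\kappa_m=qm\ge m$. Then $\operatorname{dist}(\kappa_m\ell_{\mathsf e}/2\pi,\mathbb Z)\le1/m$ for all $\mathsf e$, so $d(\kappa_m)\le2\pi/m$.

At such a frequency the sensible thing is to adjust the wave number slightly on each edge, so that a whole number of waves fits, and to put $w_m=\cos(\kappa_{\mathsf e}x)$ with $\kappa_{\mathsf e}\approx\kappa_m$. This function is in the domain and almost solves the eigenvalue equation. One would like to conclude that there is an eigenfunction near $w_m$, which then lives on every edge.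

The last inference fails. A quasimode shows that there are eigenvalues near $\kappa_m^2$ and that $w_m$ is nearly a *sum* of the corresponding eigenfunctions; it does not show that any single one resembles $w_m$. The following example makes this concrete. Drop connectedness and take two disjoint circles of lengths $1$ and $\sqrt2$. The functions $w_m$ exist exactly as above, with errors as small as we like. But $2\pi i=2\pi j/\sqrt2$ with $i,j\ge1$ is impossible, so each positive eigenvalue belongs to one circle only, and every eigenfunction with $\lambda>0$ vanishes on one of the circles. The quasimode always splits into two pieces.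

Any proof must therefore use connectedness to control *all* eigenfunctions near $\kappa_m$, not only their number or their sum. The computation of Section 2 suggests how. There the eigenfunctions were exactly parametrized by $W$, with the *same* coefficient $c$ on every edge. For $d(\kappa_m)\to0$ this should hold in the limit for every eigenfunction with frequency near $\kappa_m$. Two things follow. At most $\dim W=1+\beta$ eigenfunctions fit into the window, so $w_m$ cannot be spread too thinly. And whichever of them has a substantial overlap with $w_m$ has $c\ne0$, hence lives on every edge at once.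

## 4. The limiting shape of eigenfunctions near a good frequency

Equip $\mathbb C^E\times\mathbb C^E$ with
$$\langle(a,b),(a',b')\rangle_*=\tfrac12\sum_{\mathsf e}\ell_{\mathsf e}\big(a_{\mathsf e}\overline{a'_{\mathsf e}}+b_{\mathsf e}\overline{b'_{\mathsf e}}\big).$$

**Lemma 1.** Let $\kappa_m\to\infty$ with $d(\kappa_m)\to0$. Let $k_m,\tilde k_m>0$ satisfy $|k_m-\kappa_m|\to0$ and $|\tilde k_m-\kappa_m|\to0$. Let $\varphi_m,\tilde\varphi_m$ be $L^2$-normalized eigenfunctions for $k_m^2,\tilde k_m^2$, and write on each edge
$$\varphi_m=A^{(m)}_{\mathsf e}\cos k_mx+B^{(m)}_{\mathsf e}\sin k_mx,\qquad\tilde\varphi_m=\tilde A^{(m)}_{\mathsf e}\cos\tilde k_mx+\tilde B^{(m)}_{\mathsf e}\sin\tilde k_mx .$$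

(a) The sequences $A^{(m)},B^{(m)}$ are bounded.

(b) Every limit point of $(A^{(m)},B^{(m)})$ lies in $W$.

(c) $\langle\varphi_m,\tilde\varphi_m\rangle_{L^2}-\langle(A^{(m)},B^{(m)}),(\tilde A^{(m)},\tilde B^{(m)})\rangle_*\to0$, and $\int_{\mathsf e}|\varphi_m|^2-\frac{\ell_{\mathsf e}}2\big(|A^{(m)}_{\mathsf e}|^2+|B^{(m)}_{\mathsf e}|^2\big)\to0$ for each $\mathsf e$.

**Proof of (a).** This part makes compactness available. Integrating $|A|^2\cos^2kx+|B|^2\sin^2kx+\operatorname{Re}(A\bar B)\sin2kx$ gives
$$\int_0^\ell|A\cos kx+B\sin kx|^2dx=\frac\ell2(|A|^2+|B|^2)+(|A|^2-|B|^2)\frac{\sin2k\ell}{4k}+\operatorname{Re}(A\bar B)\frac{1-\cos2k\ell}{2k}.$$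
The second term is at most $\frac1{4k}(|A|^2+|B|^2)$ in modulus. The third is at most $\frac12(|A|^2+|B|^2)\cdot\frac2{2k}$. So the integral is at least $\big(\frac\ell2-\frac3{4k}\big)(|A|^2+|B|^2)$. For $\varphi_m$ it is at most $1$, and $k_m\to\infty$.

**Proof of (b).** This part passes the vertex conditions to the limit. Since $\operatorname{dist}(k_m\ell_{\mathsf e},2\pi\mathbb Z)\le d(\kappa_m)+|k_m-\kappa_m|\ell_{\mathsf e}\to0$, we have $\cos k_m\ell_{\mathsf e}\to1$ and $\sin k_m\ell_{\mathsf e}\to0$. By (a), the value of $\varphi_m$ is $A^{(m)}_{\mathsf e}$ at the $0$-end and $A^{(m)}_{\mathsf e}+o(1)$ at the $\ell_{\mathsf e}$-end. If two edges share a vertex, continuity there gives $A^{(m)}_{\mathsf e}-A^{(m)}_{\mathsf e'}\to0$. Any two edges are joined by a chain of edges in which neighbors share a vertex, because $\mathcal G$ is connected. So $A^{(m)}_{\mathsf e}-A^{(m)}_{\mathsf e'}\to0$ for all pairs. (This is the step that fails for the two disjoint circles.)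

The derivatives into the edge, divided by $k_m$, are $B^{(m)}_{\mathsf e}$ at the $0$-end and
$$-\tfrac1{k_m}\varphi_m'(\ell_{\mathsf e})=A^{(m)}_{\mathsf e}\sin k_m\ell_{\mathsf e}-B^{(m)}_{\mathsf e}\cos k_m\ell_{\mathsf e}=-B^{(m)}_{\mathsf e}+o(1)$$
at the $\ell_{\mathsf e}$-end. The Kirchhoff condition divided by $k_m$ therefore gives $\sum_{o(\mathsf e)=v}B^{(m)}_{\mathsf e}-\sum_{t(\mathsf e)=v}B^{(m)}_{\mathsf e}\to0$ at each $v$. A limit point thus has all $a_{\mathsf e}$ equal and $b\in Z$.

**Proof of (c).** This part turns orthogonality in $L^2$ into orthogonality in $W$. We have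
$$\int_0^\ell\cos k_mx\cos\tilde k_mx\,dx=\frac12\int_0^\ell\big(\cos(k_m-\tilde k_m)x+\cos(k_m+\tilde k_m)x\big)dx\to\frac\ell2,$$
because $k_m-\tilde k_m\to0$ and the second integral is $O(1/(k_m+\tilde k_m))$. The product of sines is the same with a minus sign before the second cosine, and its integral also tends to $\ell/2$. In the mixed integral, $\sin k_mx\cos\tilde k_mx=\frac12\big(\sin(k_m+\tilde k_m)x+\sin(k_m-\tilde k_m)x\big)$. The first term integrates to $O(1/(k_m+\tilde k_m))$ and the second is at most $|k_m-\tilde k_m|\ell$ in modulus, so the mixed integrals tend to $0$. Multiply by the coefficients, which are bounded by (a), and sum over the edges. The last claim is the case $\tilde\varphi_m=\varphi_m$ on one edge. $\square$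

## 5. Catching the quasimode with at most $1+\beta$ eigenfunctions

In the next statement the basis may change with $m$; this freedom is used in Section 7.

**Proposition 2.** Let $\kappa_m\to\infty$ with $d(\kappa_m)\to0$. For each $m$ let $(\psi_n)=(\psi_n^{(m)})$ be an orthonormal eigenbasis, possibly depending on $m$. Then there are $\eta_m\to0$ and, for all large $m$, indices $n_m$ with $|\sqrt{\lambda_{n_m}}-\kappa_m|\le\eta_m$ such that
$$\liminf_{m\to\infty}\min_{\mathsf e}\frac{|\mathcal G|}{\ell_{\mathsf e}}\int_{\mathsf e}|\psi^{(m)}_{n_m}|^2\ge\frac1{1+\beta},\qquad\liminf_{m\to\infty}\min_v|\psi^{(m)}_{n_m}(v)|^2\ge\frac2{(1+\beta)|\mathcal G|}.$$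

**Step 1: the quasimode.** We construct a domain function that is close to an eigenfunction and equally strong on all edges. Let $n_{\mathsf e}\in\mathbb Z$ be nearest to $\kappa_m\ell_{\mathsf e}/2\pi$, let $\kappa_{\mathsf e}=2\pi n_{\mathsf e}/\ell_{\mathsf e}$, and
$$\varepsilon_m=\max_{\mathsf e}|\kappa_{\mathsf e}-\kappa_m|\le\frac{d(\kappa_m)}{\min_{\mathsf e}\ell_{\mathsf e}}\to0 .$$
Let $w_m=\cos(\kappa_{\mathsf e}x)$ on each edge. At every edge end $w_m$ has value $1$ and derivative $0$, so it is in the domain. For large $m$ all $n_{\mathsf e}\ge1$, and then $\|w_m\|^2=\sum_{\mathsf e}\ell_{\mathsf e}/2=|\mathcal G|/2$. On $\mathsf e$ we have $(-\Delta-\kappa_m^2)w_m=(\kappa_{\mathsf e}^2-\kappa_m^2)w_m$ and $|\kappa_{\mathsf e}^2-\kappa_m^2|\le\varepsilon_m(2\kappa_m+\varepsilon_m)$. Hence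
$$\|(-\Delta-\kappa_m^2)w_m\|\le\varepsilon_m(2\kappa_m+\varepsilon_m)\|w_m\|. \tag{3}$$

**Step 2: concentration.** We show that $w_m$ is carried by eigenfunctions in a shrinking window. The window must be wide compared with the error $\varepsilon_m$ and still shrink. Put
$$\eta_m=\sqrt{\varepsilon_m}+\tfrac1m,\qquad J_m=\{n:\ |\sqrt{\lambda_n}-\kappa_m|\le\eta_m\};$$
the term $\frac1m$ keeps $\eta_m$ positive when $\varepsilon_m=0$. For $n\notin J_m$,
$$|\lambda_n-\kappa_m^2|=|\sqrt{\lambda_n}-\kappa_m|(\sqrt{\lambda_n}+\kappa_m)\ge\eta_m\kappa_m .$$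
By self-adjointness $(\lambda_n-\kappa_m^2)\langle w_m,\psi_n\rangle=\langle(-\Delta-\kappa_m^2)w_m,\psi_n\rangle$. With Parseval's identity and (3),
$$\sum_{n\notin J_m}|\langle w_m,\psi_n\rangle|^2\le\frac{\varepsilon_m^2(2\kappa_m+\varepsilon_m)^2}{\eta_m^2\kappa_m^2}\|w_m\|^2\to0,$$
because $\varepsilon_m/\eta_m\le\sqrt{\varepsilon_m}$ and $(2\kappa_m+\varepsilon_m)/\kappa_m$ is bounded. Since the sum over all $n$ is $\|w_m\|^2=|\mathcal G|/2$,
$$\sum_{n\in J_m}|\langle w_m,\psi_n\rangle|^2\to\frac{|\mathcal G|}2. \tag{4}$$

**Step 3: counting.** We show that $\#J_m\le1+\beta$ for all large $m$, so that the mass in (4) cannot be spread thinly. Suppose that $\#J_m\ge\beta+2$ for infinitely many $m$. For these $m$ pick $\beta+2$ distinct $\psi_n$ with $n\in J_m$. Their frequencies differ from $\kappa_m$ by at most $\eta_m\to0$, and are positive for large $m$. By Lemma 1(a) we may pass to a subsequence along which all $\beta+2$ coefficient vectors converge. By Lemma 1(b) the limits lie in $W$. By Lemma 1(c), applied to each pair and to each function with itself, the limits are orthonormal for $\langle\cdot,\cdot\rangle_*$.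 So $W$ contains $\beta+2$ linearly independent vectors, which contradicts (2).

**Step 4: selection.** We pick the eigenfunction that overlaps most with $w_m$ and read off its coefficient $c$. Let $n_m\in J_m$ maximize $|\langle w_m,\psi_n\rangle|$ over $J_m$, which is finite and, by (4), nonempty for large $m$. By (4) and Step 3,
$$|\langle w_m,\psi_{n_m}\rangle|^2\ge\frac{|\mathcal G|}{2(1+\beta)}-o(1). \tag{5}$$
Let $k_m=\sqrt{\lambda_{n_m}}$ and let $(A^{(m)},B^{(m)})$ be the coefficients of $\psi_{n_m}$. On each edge $|k_m-\kappa_{\mathsf e}|\le\eta_m+\varepsilon_m\to0$ and $k_m+\kappa_{\mathsf e}\to\infty$. So the integrals computed in the proof of Lemma 1(c), with $\kappa_{\mathsf e}$ in place of $\tilde k_m$, give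
$$\langle\psi_{n_m},w_m\rangle=\sum_{\mathsf e}\frac{\ell_{\mathsf e}}2A^{(m)}_{\mathsf e}+o(1). \tag{6}$$
From any subsequence extract a further one with $(A^{(m)},B^{(m)})\to(a,b)\in W$, $a_{\mathsf e}=c$ for all $\mathsf e$. Along it, (6) and (5) give
$$\frac{|\mathcal G|}2|c|\ge\sqrt{\frac{|\mathcal G|}{2(1+\beta)}},\qquad\text{that is,}\qquad|c|^2\ge\frac2{(1+\beta)|\mathcal G|}.$$
By Lemma 1(c), $\int_{\mathsf e}|\psi_{n_m}|^2\to\frac{\ell_{\mathsf e}}2(|c|^2+|b_{\mathsf e}|^2)\ge\frac{\ell_{\mathsf e}}{(1+\beta)|\mathcal G|}$ for *every* $\mathsf e$. The vertex values are $A^{(m)}_{\mathsf e}+o(1)$ and tend to $c$. Every subsequence has a further subsequence with these bounds, and there are finitely many edges and vertices, so both liminf statements hold. $\square$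

**Proof of Theorem A.** Take $\kappa_m$ from the recurrence construction of Section 3 and apply Proposition 2 with the given basis for every $m$. Since $\sqrt{\lambda_{n_m}}\ge\kappa_m-\eta_m\to\infty$, also $n_m\to\infty$, and the first bound of Proposition 2 gives (1). For all large $m$ every $\int_{\mathsf e}|\psi_{n_m}|^2$ is positive, so $\psi_{n_m}$ is fully supported; as $n_m\to\infty$, this gives infinitely many indices. The conjecture follows. $\square$

## 6. The constant $\frac1{1+\beta}$ is attained by loops and a pendant edge

**Theorem B.** For every $\beta\ge0$ the constant $\frac1{1+\beta}$ in (1), as a bound valid for arbitrary orthonormal eigenbases of all graphs with Betti number $\beta$, is optimal.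

Optimality is claimed for arbitrary bases only, not for the best choice of basis on each graph.

**Step 1: trees.** For $\beta=0$ we need an upper bound $1$. For every normalized $\psi_n$, the numbers $\frac{|\mathcal G|}{\ell_{\mathsf e}}\int_{\mathsf e}|\psi_n|^2$ have average $1$ with respect to the weights $\ell_{\mathsf e}/|\mathcal G|$. So their minimum is at most $1$, and with (1) the limsup is exactly $1$ for every tree and every basis.

**Step 2: the eigenvalue conditions for $\beta\ge1$.** We choose a graph on which everything is explicit: $\beta$ loops and one pendant edge, all of length $1$, at one vertex. Here $E=\beta+1$, $V=2$, the Betti number is $\beta$, and $|\mathcal G|=\beta+1$. For $k>0$ write $u=p_i\cos k(x-\frac12)+q_i\sin k(x-\frac12)$ on loop $i$ and $u=r\cos ky$ on the pendant, with the leaf at $y=0$. The end values on loop $i$ are $p_i\cos\frac k2\mp q_i\sin\frac k2$. The two derivatives into loop $i$ are $kp_i\sin\frac k2\pm kq_i\cos\frac k2$, with sum $2kp_i\sin\frac k2$. The derivative from the center into the pendant is $kr\sin k$. With $h$ the central value, the conditions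 are
$$q_i\sin\tfrac k2=0,\qquad p_i\cos\tfrac k2=h,\qquad r\cos k=h,\qquad2\sin\tfrac k2\sum_ip_i+r\sin k=0.$$

**Step 3: $k\in2\pi\mathbb N$.** Here we choose the basis so that no member does better than $\frac1{1+\beta}$. The eigenspace consists of the functions $c\cos kx+b_i\sin kx$ on loop $i$, $c\cos ky$ on the pendant, with squared norm $\frac12\big((\beta+1)|c|^2+\sum_i|b_i|^2\big)$. An orthonormal basis is $u_0$ (with $b=0$, $c=\sqrt{2/(\beta+1)}$) and $u_i=\sqrt2\sin kx$ on loop $i$, $1\le i\le\beta$. Take a real orthogonal matrix $(O_{ij})_{0\le i,j\le\beta}$ with first row $\frac1{\sqrt{\beta+1}}(1,\dots,1)$ and put $\psi_j=\sum_iO_{ij}u_i$. These functions form an orthonormal basis of the eigenspace, and each has $c^2=\frac1{\beta+1}\cdot\frac2{\beta+1}$. On the pendant, $\frac{|\mathcal G|}1\cdot\frac{c^2}2=\frac1{\beta+1}$. So the minimum in (1) is at most $\frac1{\beta+1}$ for each of them.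

**Step 4: $k\in\pi(2\mathbb N-1)$.** We check that these eigenfunctions do not raise the limsup. Now $\cos\frac k2=0$, so $h=0$. Since $\cos k=-1$, also $r=0$. Every eigenfunction vanishes on the pendant, and the minimum is $0$.

**Step 5: all other $k$.** It remains to bound the rest of the spectrum, in any basis. Now $\sin\frac k2\ne0\neq\cos\frac k2$, so $q_i=0$ and $p_i=p:=h/\cos\frac k2$. If $h=0$, then $p=0$ and $r\cos k=r\sin k=0$, so $u=0$. Hence $h\neq0$, $\cos k\ne0$, $r=h/\cos k$, and the last condition reads $2\beta\tan\frac k2+\tan k=0$. With $t=\tan\frac k2\ne0$ and $\tan k=\frac{2t}{1-t^2}$ this becomes $\beta+\frac1{1-t^2}=0$, so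
$$t^2=\frac{\beta+1}\beta,\qquad\cos^2\tfrac k2=\frac1{1+t^2}=\frac\beta{2\beta+1},\qquad\cos k=2\cos^2\tfrac k2-1=-\frac1{2\beta+1}.$$
Hence $\frac{|r|^2}{|p|^2}=\frac{\cos^2(k/2)}{\cos^2k}=\beta(2\beta+1)$. As $k\to\infty$ the squared norms on a loop and on the pendant are $\frac12|p|^2(1+o(1))$ and $\frac12|r|^2(1+o(1))$. So each loop carries in the limit the fraction $\frac1{\beta+\beta(2\beta+1)}=\frac1{2\beta(\beta+1)}$ of the total. Multiplied by $|\mathcal G|=\beta+1$ this is $\frac1{2\beta}\le\frac1{\beta+1}$.

For the basis chosen, the limsup in (1) is therefore at most $\frac1{1+\beta}$, hence equal to it by Theorem A. $\square$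

## 7. Positive density and the number of nodal domains

**Theorem C.** For every $\varepsilon>0$ there is $\gamma=\gamma(\mathcal G,\varepsilon)>0$ such that, for every orthonormal eigenbasis, the set
$$S_\varepsilon=\Big\{n:\ \min_{\mathsf e}\frac{|\mathcal G|}{\ell_{\mathsf e}}\int_{\mathsf e}|\psi_n|^2\ge\frac1{1+\beta}-\varepsilon,\ \ \psi_n(v)\neq0\ \text{for all }v\Big\}$$
satisfies $\liminf_{N\to\infty}\frac1N\#(S_\varepsilon\cap\{1,\dots,N\})\ge\gamma$. In particular the fully supported $\psi_n$ have positive lower density. If the $\psi_n$ are real and $0<\varepsilon<\frac1{1+\beta}$, the number $\nu_n$ of nodal domains (components of $\{\psi_n\neq0\}$) satisfies $|\nu_n-n|\le2E+\beta+1$ for all $n\in S_\varepsilon$ with $\lambda_n>0$.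

The "in particular" follows by taking $\varepsilon<\frac1{1+\beta}$, since then every $\int_{\mathsf e}|\psi_n|^2$ with $n\in S_\varepsilon$ is positive.

**Step 1: a uniform version of Proposition 2.** We need constants that do not depend on the basis. *There are $\delta>0$ and $K>0$ such that for all $\kappa\ge K$ with $d(\kappa)<\delta$ and every orthonormal eigenbasis there is $n\in S_\varepsilon$ with $|\sqrt{\lambda_n}-\kappa|\le1$.* Otherwise $\delta=\frac1m$, $K=m$ fail for every $m\in\mathbb N$: there are $\kappa_m\ge m$ with $d(\kappa_m)<\frac1m$ and a basis $(\psi^{(m)}_n)$ for which no such $n$ exists. Proposition 2 gives, for large $m$, an index $n_m$ with $|\sqrt{\lambda_{n_m}}-\kappa_m|\le\eta_m\le1$, with the minimum over edges at least $\frac1{1+\beta}-\varepsilon$, and with no zero at a vertex. So $n_m\in S_\varepsilon$ for the $m$-th basis, a contradiction.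

**Step 2: good frequencies are relatively dense.** We show that the set $R_\delta=\{\kappa\in\mathbb R:d(\kappa)<\delta\}$ meets every closed interval of a certain fixed length. Let $L=(\ell_{\mathsf e})_{\mathsf e}$, let $H$ be the closure of $\{\kappa L:\kappa\in\mathbb R\}$ in the torus $(\mathbb R/2\pi\mathbb Z)^E$, and let $U=\{\theta:\operatorname{dist}(\theta_{\mathsf e},2\pi\mathbb Z)<\delta\text{ for all }\mathsf e\}$, an open set with $U=-U$. If $\theta\in H$, the neighborhood $\theta+U$ contains some $\kappa L$, so $\theta\in\kappa L+U$. Thus the open sets $\kappa L+U$ cover the compact set $H$, and $H\subset\bigcup_{i=1}^r(t_iL+U)$ for some real $t_1,\dots,t_r$. Put $T=\max_i|t_i|$. For each real $\kappa$ we have $\kappa L\in t_iL+U$ for some $i$, that is, $\kappa-t_i\in R_\delta$. So $[\kappa-T,\kappa+T]$ meets $R_\delta$.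

**Step 3: Weyl bounds.** We compare $n$ with $\sqrt{\lambda_n}$. The form of $-\Delta$ is $\int|u'|^2$ on the space $H^1(\mathcal G)$ of continuous, edgewise $H^1$ functions, and the min–max principle applies. Enlarging the form domain to all edgewise $H^1$ functions (Neumann conditions at all edge ends) lowers the eigenvalues. The new ones are $(\pi j/\ell_{\mathsf e})^2$, $j\ge0$. Shrinking it to the functions that vanish at all vertices (Dirichlet conditions) raises them. The new ones are $(\pi j/\ell_{\mathsf e})^2$, $j\ge1$. For $x\ge0$ this gives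
$$\#\{j:\lambda_j\le x^2\}\le\sum_{\mathsf e}\Big(\frac{x\ell_{\mathsf e}}\pi+1\Big),\qquad\#\{j:\lambda_j<x^2\}\ge\sum_{\mathsf e}\Big(\frac{x\ell_{\mathsf e}}\pi-1\Big).$$
Take $x=\sqrt{\lambda_n}$. The first count is at least $n$ and the second at most $n-1$, so
$$\Big|n-\frac{|\mathcal G|}\pi\sqrt{\lambda_n}\Big|\le E\qquad\text{for all }n. \tag{7}$$

**Step 4: density.** We turn good frequencies into distinct indices. For $j=0,1,2,\dots$ the interval $[K+j(2T+3),\,K+j(2T+3)+2T]$ contains some $\kappa^{(j)}\in R_\delta$ by Step 2. These are at mutual distance at least $3$. Step 1 gives $n^{(j)}\in S_\varepsilon$ with $|\sqrt{\lambda_{n^{(j)}}}-\kappa^{(j)}|\le1$. The frequencies $\sqrt{\lambda_{n^{(j)}}}$ are at mutual distance at least $1$, so the $n^{(j)}$ are distinct. Also $\sqrt{\lambda_{n^{(j)}}}\le K+j(2T+3)+2T+1$. If the right side is less than $\sqrt{\lambda_N}$, then $n^{(j)}<N$. Therefore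
$$\#(S_\varepsilon\cap\{1,\dots,N\})\ge\frac{\sqrt{\lambda_N}-K-2T-1}{2T+3}. \tag{8}$$
By (7), $\sqrt{\lambda_N}\ge\pi(N-E)/|\mathcal G|$. So the lower density is at least $\gamma=\frac\pi{|\mathcal G|(2T+3)}$, and this depends only on $\mathcal G$ and $\varepsilon$.

**Step 5: nodal count.** We count zeros and then components. Let $n\in S_\varepsilon$, $\psi_n$ real, $k=\sqrt{\lambda_n}>0$, $0<\varepsilon<\frac1{1+\beta}$. Then $\psi_n$ vanishes identically on no edge and vanishes at no vertex. On each edge it is a nonzero multiple of some $\cos(kx-\phi)$, whose zeros form a progression of spacing $\pi/k$. So the number of zeros on $\mathsf e$ differs from $k\ell_{\mathsf e}/\pi$ by at most $1$, and the total number $M$ of zeros satisfies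
$$\Big|M-\frac{|\mathcal G|}\pi k\Big|\le E. \tag{9}$$
All zeros are interior points of edges, and $\{\psi_n\neq0\}$ is $\mathcal G$ without these $M$ points. Cut $\mathcal G$ at them, so that each becomes two vertices of degree one. The cut graph has $V+2M$ vertices, $E+M$ edges and $\nu_n$ components. Its Betti number $\beta'=(E+M)-(V+2M)+\nu_n$ is nonnegative, as a sum over the components. Each single cut adds one edge and two vertices and raises the number of components by $0$ or $1$, so it never raises the Betti number. Hence $0\le\beta'\le\beta$, and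
$$\nu_n=V-E+M+\beta'=M+1-\beta+\beta'\in[M+1-\beta,\,M+1].$$
So $|\nu_n-M|\le\beta+1$, and with (9) and (7), $|\nu_n-n|\le(\beta+1)+E+E$. $\square$

## 8. Potentials and $\delta$-couplings

**Theorem D.** Let $q\in L^\infty(\mathcal G)$ be real and $\alpha_v\in\mathbb R$. Let $Hu=-u''+qu$ act edgewise on continuous, edgewise $H^2$ functions with $\sum\partial u(v)=\alpha_vu(v)$ at every vertex. This operator is self-adjoint, bounded below, with compact resolvent (Berkolaiko–Kuchment, *Introduction to Quantum Graphs*, Ch. 1 and 3). Then Proposition 2, Theorem A including (1), and the positive lower density of $S_\varepsilon$ for each $\varepsilon>0$ (with $\gamma$ depending only on $\mathcal G,q,\alpha,\varepsilon$) hold for $H$.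

At a leaf placed at $x=0$ the vertex condition is the Robin condition $u'(0)=\alpha_vu(0)$. Now $\lambda_1\le\lambda_2\le\dots$ are the eigenvalues of $H$; finitely many may be negative, and the indices $n_m$ in Proposition 2 are understood to have $\lambda_{n_m}\ge0$. Fully supported still implies $|\{\psi\neq0\}|=|\mathcal G|$. Indeed, at an accumulation point of zeros on an edge, $\psi$ and $\psi'$ both vanish, so $\psi=0$ on that edge by uniqueness for the initial value problem.

**Step 1: Lemma 1 for $H$.** We show that at high frequency the potential and the couplings change the shape of an eigenfunction only by $O(1/k)$. Let $\varphi$ be a normalized eigenfunction for $k^2>0$. From $\varphi''+k^2\varphi=q\varphi$, variation of constants gives on each edge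
$$\varphi=A\cos kx+B\sin kx+r,\qquad A=\varphi(0),\quad B=\frac{\varphi'(0)}k,\quad r(x)=\frac1k\int_0^x\sin(k(x-y))\,q(y)\varphi(y)\,dy .$$
Since $r'(x)=\int_0^x\cos(k(x-y))q(y)\varphi(y)\,dy$ and $\int_{\mathsf e}|\varphi|\le\sqrt{\ell_{\mathsf e}}$,
$$|r|\le\frac{\|q\|_\infty\sqrt{\ell_{\mathsf e}}}k,\qquad\frac{|r'|}k\le\frac{\|q\|_\infty\sqrt{\ell_{\mathsf e}}}k . \tag{10}$$
With these $A,B$ as coefficients, all parts of Lemma 1 hold for $H$.

For (a), the trigonometric part has norm at most $1+O(1/k)$ on $\mathsf e$, and the lower bound in the proof of (a) applies to it.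

For (b), the end values are $A$ and $A\cos k\ell_{\mathsf e}+B\sin k\ell_{\mathsf e}+r(\ell_{\mathsf e})=A+o(1)$. The scaled derivatives into the edge are $B$ and $A\sin k\ell_{\mathsf e}-B\cos k\ell_{\mathsf e}-r'(\ell_{\mathsf e})/k=-B+o(1)$. The vertex condition divided by $k$ has right side $\alpha_v\varphi(v)/k\to0$, because vertex values are bounded by (a) and (10). The conclusion follows as before.

For (c), replacing $\varphi_m,\tilde\varphi_m$ by their trigonometric parts changes the integrals by $O(1/k_m)+O(1/\tilde k_m)$.

**Step 2: a corrected quasimode.** The old $w_m$ is no longer in the domain where $\alpha_v\ne0$: it has value $1$ at $v$ but derivative sum $0$, while $\alpha_v$ is required. We repair this with a small bump. Fix a smooth $\chi$ on $[0,\infty)$ with $\chi=1$ near $0$ and $\chi=0$ on $[1,\infty)$. For each vertex choose one edge end at $v$, with distance coordinate $s$, and let $g_m=\alpha_v\,s\,\chi(\kappa_ms)$ there and $g_m=0$ elsewhere. For large $m$ the supports, contained in $\{s\le1/\kappa_m\}$, are disjoint. Put $\tilde w_m=w_m+g_m$. Since $g_m=0$ at all vertices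 and its derivative sum at $v$ is $\alpha_v$, the function $\tilde w_m$ has vertex values $1$ and derivative sums $\alpha_v$, so it lies in the domain of $H$.

On its support, of measure at most $V/\kappa_m$, we have $|g_m|\le C\kappa_m^{-1}$ and $|g_m''|=|\alpha_v|\,|2\kappa_m\chi'(\kappa_ms)+s\kappa_m^2\chi''(\kappa_ms)|\le C\kappa_m$. Here and below $C$ denotes constants independent of $m$. Hence $\|g_m\|\le C\kappa_m^{-3/2}\to0$ and $\|g_m''\|\le C\kappa_m^{1/2}$. From
$$(H-\kappa_m^2)\tilde w_m=(-w_m''-\kappa_m^2w_m)-g_m''-\kappa_m^2g_m+q\tilde w_m$$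
and the computation behind (3),
$$\|(H-\kappa_m^2)\tilde w_m\|\le\varepsilon_m(2\kappa_m+\varepsilon_m)\|w_m\|+C\kappa_m^{1/2}+C. \tag{11}$$

**Step 3: concentration for $H$.** We recover (4) with a window adapted to the error in (11). Put $\eta_m=\sqrt{\varepsilon_m}+\kappa_m^{-1/4}\to0$ and $J_m=\{n:\lambda_n\ge0,\ |\sqrt{\lambda_n}-\kappa_m|\le\eta_m\}$. Let $n\notin J_m$. If $\lambda_n\ge0$, then $|\lambda_n-\kappa_m^2|\ge\eta_m\kappa_m$ as before. If $\lambda_n<0$, then $|\lambda_n-\kappa_m^2|\ge\kappa_m^2\ge\eta_m\kappa_m$ for large $m$. The right side of (11) divided by $\eta_m\kappa_m$ is at most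
$$\sqrt{\varepsilon_m}\,\frac{2\kappa_m+\varepsilon_m}{\kappa_m}\|w_m\|+C\kappa_m^{-1/4}+C\kappa_m^{-3/4}\to0 .$$
So $\sum_{n\notin J_m}|\langle\tilde w_m,\psi_n\rangle|^2\to0$ by self-adjointness and Parseval's identity. By the triangle inequality in $\ell^2$, $\big(\sum_{n\notin J_m}|\langle w_m,\psi_n\rangle|^2\big)^{1/2}$ exceeds the corresponding quantity for $\tilde w_m$ by at most $\|g_m\|\to0$. Since $\|w_m\|^2=|\mathcal G|/2$, (4) holds for $w_m$ and $H$.

**Step 4: Proposition 2 and Theorem A for $H$.** We check that the rest of Section 5 goes through. The counting step uses only Lemma 1, now available for $H$, and (2); for large $m$ all $n\in J_m$ have $\lambda_n>0$. In the selection step, (5) is unchanged. Relation (6) acquires an error of at most $\|r\|\,\|w_m\|=O(1/k_m)$ from the remainder. The limits of $\int_{\mathsf e}|\psi_{n_m}|^2$ and of the vertex values follow from Step 1. This proves Proposition 2 for $H$. The construction of $\kappa_m$ in Section 3 involves only the edge lengths, so Theorem A for $H$ follows, including (1).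

**Step 5: density for $H$.** We need an upper bound for the counting function. Integrating by parts edgewise, for $u$ in the domain of $H$,
$$\langle Hu,u\rangle=\int|u'|^2+\int q|u|^2+\sum_v\alpha_v|u(v)|^2,$$
since the boundary terms $u'(0)\overline{u(0)}-u'(\ell_{\mathsf e})\overline{u(\ell_{\mathsf e})}$ sum to $\sum_v\big(\sum\partial u(v)\big)\overline{u(v)}$. On an edge with $v$ at $0$ and for $0<\tau\le\ell_{\mathsf e}$ we have $|u(0)|\le|u(y)|+\int_0^\tau|u'|$ for $0\le y\le\tau$. So $|u(0)|^2\le2|u(y)|^2+2\tau\int_0^\tau|u'|^2$, and averaging over $y\in[0,\tau]$ gives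
$$|u(v)|^2\le\frac2\tau\int|u|^2+2\tau\int|u'|^2 .$$
Choose $\tau\le\min_{\mathsf e}\ell_{\mathsf e}$ with $2\tau\sum_v|\alpha_v|\le\frac12$. Then $\langle Hu,u\rangle\ge\frac12\int|u'|^2-C\|u\|^2$ with a constant $C$ depending only on $\mathcal G,q,\alpha$.

Let $\mu_n$ be the eigenvalues of $-\Delta$. On the span of $n$ orthonormal eigenfunctions for $\lambda_1,\dots,\lambda_n$, an $n$-dimensional subspace of $H^1(\mathcal G)$, this gives $\int|u'|^2\le2(\lambda_n+C)\|u\|^2$. So $\mu_n\le2(\lambda_n+C)$ by min–max. Hence, by Step 3 of Section 7,
$$\#\{n:\lambda_n\le x^2\}\le\#\{n:\mu_n\le2(x^2+C)\}\le\frac{|\mathcal G|}\pi\sqrt{2(x^2+C)}+E\le C'x\qquad(x\ge1),$$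
with $C'$ depending only on $\mathcal G,q,\alpha$. With $x=\sqrt{\lambda_N}$ we get $\sqrt{\lambda_N}\ge N/C'$ for all large $N$.

Now repeat Section 7. Step 1 there used only Proposition 2, and gives $n\in S_\varepsilon$ with $\lambda_n\ge0$ and $|\sqrt{\lambda_n}-\kappa|\le1$. Step 2 does not involve the operator. Step 4 up to (8) holds for all $N$ with $\lambda_N>0$. Inserting $\sqrt{\lambda_N}\ge N/C'$ into (8) shows that the lower density of $S_\varepsilon$ is at least $\gamma=\frac1{C'(2T+3)}>0$, which depends only on $\mathcal G,q,\alpha,\varepsilon$. $\square$
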